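# Countably compact crowded spaces covered by few discrete sets

All spaces are Hausdorff unless said otherwise, we work in ZFC, and $\mathfrak c=2^{\aleph_0}$.

## The guess $\mathrm{dis}(X)\ge\mathfrak c$, and spaces that support it

A space is **crowded** if it has no isolated points. A subspace $D\subseteq X$ is *discrete* if every $d\in D$ has an open neighborhood $O_d$ in $X$ with $O_d\cap D=\{d\}$; it need not be closed. We write $\mathrm{dis}(X)$ for the least number of discrete subspaces required to cover $X$. Two inequalities are immediate:
$$\mathrm{dis}(Y)\le \mathrm{dis}(X)\ \text{ for } Y\subseteq X,\qquad \mathrm{dis}(X)\le |X|. \tag{1}$$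
The first holds because traces of discrete sets are discrete, the second because singletons are discrete. For example, the convergent sequence $\omega+1$ has $\mathrm{dis}(\omega+1)=2$: the isolated points form one discrete set, the limit point another, and the whole space is not discrete.

Gruenhage proved that $\mathrm{dis}(X)\ge\mathfrak c$ for every non-empty compact space $X$ without isolated points. We use this theorem as a black box. A space is *countably compact* if every countable open cover has a finite subcover. The following question comes from Santi Spadaro, "A note on discrete sets", arXiv:0905.3588 (2009): is $\mathrm{dis}(X)\ge\mathfrak c$ for every non-empty countably compact crowded space $X$?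

The answer one would first guess is *yes*: countable compactness often does the work of compactness, and Gruenhage's theorem covers the compact case. Let us test the guess.

*The interval and the Cantor set.* Let $X$ be $[0,1]$ or $2^\omega$. A discrete subspace of a second countable space is countable. If $\nu$ discrete sets cover $X$, then $\mathfrak c\le\nu\cdot\aleph_0$, so $\nu$ is uncountable and $\nu\ge\mathfrak c$. Hence $\mathrm{dis}(X)=\mathfrak c$.

*Countable spaces.* A countable countably compact space is compact, because any open cover has a countable subcover. A non-empty countable compact crowded space would be a countable union of closed nowhere dense singletons, against the Baire category theorem. So there are no countable examples to worry about.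

*The ordinal $\omega_1$.* With the order topology it is countably compact and not compact. It has isolated points, so it is no counterexample, but its value is instructive: $\mathrm{dis}(\omega_1)=\omega_1$. The upper bound is (1). The lower bound is a special case of Lemma 1 below.

*Making $\omega_1$ crowded.* The obvious way is to take $\omega_1\times[0,1]$. This is countably compact and crowded, but it contains a copy of $[0,1]$, so $\mathrm{dis}\ge\mathfrak c$ by (1).

*A $\Sigma$-product.* Let $\Sigma$ be the set of $x\in2^{\omega_1}$ with $x(\alpha)\neq0$ for only countably many $\alpha$. A countable subset of $\Sigma$ lives on a countable set $S$ of coordinates, hence in a compact subspace of $\Sigma$ homeomorphic to $2^S$; so $\Sigma$ is countably compact. It is crowded, since a basic neighborhood restricts only finitely many coordinates. It contains $2^\omega$, so again $\mathrm{dis}(\Sigma)\ge\mathfrak c$.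

So the guess survives these tests, each time for the same reason: there is a compact crowded subspace inside.

For the ordinals we recall some set theory. An infinite cardinal $\rho$ is regular if it is not a union of fewer than $\rho$ sets of size less than $\rho$; successor cardinals are regular. Let $\rho$ be regular and uncountable. A subset of $\rho$ is *club* if it is closed and unbounded, and fewer than $\rho$ clubs have a club intersection. A set is *stationary* if it meets every club. Fodor's lemma: if $E\subseteq\rho$ is stationary and $f:E\to\rho$ satisfies $f(\alpha)<\alpha$ for all $\alpha\in E$, then $f$ is constant on a stationary subset of $E$.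

**Lemma 1.** If $\rho$ is a regular uncountable cardinal, then $\mathrm{dis}(\rho)\ge\rho$ in the order topology. Consequently $\mathrm{dis}(\lambda+1)\ge\lambda$ for every uncountable cardinal $\lambda$.

*Proof.* Suppose $\rho=\bigcup_{i<\nu}E_i$ with $\nu<\rho$ and each $E_i$ discrete. Some $E_i$ is stationary: otherwise choose for each $i$ a club $C_i$ missing $E_i$; then $\bigcap_{i<\nu}C_i$ is a club, hence non-empty, and misses $\rho$, which is absurd. The set of limit ordinals below $\rho$ is club, so the set $E$ of limit ordinals in $E_i$ is stationary as well. For $\alpha\in E$ choose $f(\alpha)<\alpha$ with $(f(\alpha),\alpha]\cap E_i=\{\alpha\}$; this is possible since $E_i$ is discrete. By Fodor's lemma there are $\alpha<\alpha'$ in $E$ with $f(\alpha)=f(\alpha')$. Then $f(\alpha')=f(\alpha)<\alpha<\alpha'$, so $\alpha\in(f(\alpha'),\alpha']\cap E_i=\{\alpha'\}$, a contradiction.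

For the second part, every regular uncountable $\rho\le\lambda$ is a subspace of $\lambda+1$, its order topology being the subspace topology because $\rho$ is an initial segment. So $\mathrm{dis}(\lambda+1)\ge\rho$ for all such $\rho$. If $\lambda$ is regular, take $\rho=\lambda$. If $\lambda$ is singular, it is the supremum of the regular uncountable cardinals below it, namely of uncountable successor cardinals. $\square$

## Three theorems, and the role of the Continuum Hypothesis

The guess turns out to be neither provable nor simply false: it is a form of CH. We need graded versions of countable compactness.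

**Definitions.** Let $\kappa$ be an infinite cardinal. A space is *initially $\kappa$-compact* if every open cover of size $\le\kappa$ has a finite subcover; for $\kappa=\omega$ this is countable compactness. It is *$\kappa$-bounded* if every subset of size $\le\kappa$ has compact closure. A space is *Urysohn* if distinct points have neighborhoods with disjoint closures.

*Examples.* The ordinal $\kappa^+$ is $\kappa$-bounded: a subset of size $\le\kappa$ lies in some compact interval $[0,\beta]$ with $\beta<\kappa^+$. It is not compact. The space $\Sigma$ above is $\omega$-bounded. Every regular Hausdorff space is Urysohn: separate $x\ne y$ by disjoint open $U\ni x$ and $V\ni y$; then $y\notin\overline U$, and regularity gives an open $V'\ni y$ with $\overline{V'}\cap\overline U=\emptyset$. A Hausdorff space that is not Urysohn will appear below.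

Recall that a family of sets has the *finite intersection property* (FIP) if its finite subfamilies have non-empty intersection. Passing to complements, initial $\kappa$-compactness says that every family of at most $\kappa$ closed sets with FIP has non-empty intersection.

**Lemma 2.** Every $\kappa$-bounded space is initially $\kappa$-compact.

*Proof.* Given at most $\kappa$ closed sets with FIP, pick a point in each finite intersection. These are at most $\kappa$ points, so the closure $K$ of the set of them is compact. The traces of the closed sets on $K$ have FIP, since every finite intersection contains a chosen point. Compactness of $K$ gives a common point. $\square$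

**Theorem 1.** In ZFC there is a crowded, countably compact (even $\omega$-bounded) Hausdorff space $X$ with $|X|=\mathrm{dis}(X)=\omega_1$. On the other hand, $\mathrm{dis}(X)\ge\omega_1$ for every non-empty countably compact crowded Hausdorff space. Hence the statement "every non-empty countably compact crowded Hausdorff space has $\mathrm{dis}(X)\ge\mathfrak c$" is equivalent to CH. It is refuted in ZFC+$\neg$CH, is true under CH, and so is not provable in ZFC.

**Theorem 2.** Let $\kappa$ be an infinite cardinal and $\lambda$ a cardinal. The following are equivalent:

* (a) there is a non-empty initially $\kappa$-compact crowded space with $\mathrm{dis}=\lambda$;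
* (b) there is a non-empty $\kappa$-bounded crowded space with $\mathrm{dis}=\lambda$;
* (c) $\lambda\ge\min(\kappa^+,\mathfrak c)$.

In particular, "$\mathrm{dis}(X)\ge\mathfrak c$ for all non-empty initially $\kappa$-compact (equivalently, all non-empty $\kappa$-bounded) crowded $X$" holds if and only if $\kappa^+\ge\mathfrak c$. The values of $\mathrm{dis}$ on non-empty countably compact crowded spaces are exactly the uncountable cardinals.

**Theorem 3.** If $X$ is a non-empty $\omega$-bounded crowded Urysohn (in particular, regular) space, then $\mathrm{dis}(X)\ge\mathfrak c$.

## Cantor schemes in $\omega$-bounded Urysohn spaces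

The test cases suggest a strategy: build a compact crowded subspace $C'\subseteq X$ and apply Gruenhage's theorem to it. The tool is a Cantor scheme, a binary tree of open sets whose levels have disjoint closures. Under the hypotheses of Theorem 3 this succeeds.

*Proof of Theorem 3.*

**Step 1: a tree of open sets.** The aim is to split $X$ again and again, keeping closures apart. Let $U_\emptyset=X$. Given a non-empty open $U_s$ with $s\in2^{<\omega}$, it contains two points, because $X$ is crowded. They have open neighborhoods with disjoint closures; intersecting these with $U_s$ gives non-empty open $U_{s^\frown0},U_{s^\frown1}\subseteq U_s$ with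
$$\overline{U_{s^\frown0}}\cap\overline{U_{s^\frown1}}=\emptyset. \tag{2}$$
Clearly $\overline{U_{s^\frown i}}\subseteq\overline{U_s}$. By induction on $n$, the sets $\overline{U_s}$ with $s\in2^n$ are pairwise disjoint: for $s\ne t$ in $2^{n+1}$, either $s|n\neq t|n$ and the induction hypothesis applies to the larger sets $\overline{U_{s|n}}$ and $\overline{U_{t|n}}$, or $s,t$ are siblings and (2) applies.

**Step 2: a map onto the Cantor set.** Put $K=\bigcap_n\bigcup_{s\in2^n}\overline{U_s}$, a closed set. For $p\in K$ and each $n$ there is exactly one $s_n\in2^n$ with $p\in\overline{U_{s_n}}$. Since $p\in\overline{U_{s_{n+1}}}\subseteq\overline{U_{s_{n+1}|n}}$, uniqueness gives $s_{n+1}|n=s_n$. So there is a unique $f(p)\in2^\omega$ with $p\in\overline{U_{f(p)|n}}$ for all $n$. For $s\in2^n$ let $[s]=\{x\in2^\omega:x|n=s\}$; by uniqueness $f^{-1}([s])=K\cap\overline{U_s}$. The finitely many closed sets $K\cap\overline{U_t}$, $t\in2^n$, partition $K$, so each is clopen in $K$ and $f$ is continuous. For $x\in2^\omega$ the sets $\overline{U_{x|n}}$ are decreasing, closed and non-empty. By Lemma 2 the space $X$ is countably compact, so $\bigcap_n\overline{U_{x|n}}\neq\emptyset$. Any point of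 this intersection is in $K$ and is mapped to $x$. So $f$ is onto.

**Step 3: a compact set that still maps onto $2^\omega$.** Since $f$ is onto, each $K\cap\overline{U_s}=f^{-1}([s])$ is non-empty, so there is a countable $A\subseteq K$ meeting all of them. Let $C=\overline A$. Then $C\subseteq K$ since $K$ is closed, and $C$ is compact by $\omega$-boundedness. The set $f[C]$ is compact, hence closed in $2^\omega$, and it meets every $[s]$, hence is dense. So $f[C]=2^\omega$.

**Step 4: removing isolated points.** We shrink $C$ to a minimal closed set with full image. Let a chain of closed sets $C_i\subseteq C$ with $f[C_i]=2^\omega$ be given. For each $x\in2^\omega$ the sets $C_i\cap f^{-1}(x)$ form a chain of non-empty compact sets, so $\bigcap_iC_i$ still meets $f^{-1}(x)$; hence $f[\bigcap_iC_i]=2^\omega$. By Zorn's lemma there is a minimal closed $C'\subseteq C$ with $f[C']=2^\omega$. Suppose $x$ is isolated in $C'$. Then $C'\setminus\{x\}$ is closed, so by minimality $f[C'\setminus\{x\}]$ is a proper subset of $2^\omega$, and it is compact, hence closed. Its complement is non-empty, open and contained in $\{f(x)\}$. So $f(x)$ is isolated in $2^\omega$, which is impossible.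

Thus $C'$ is non-empty, compact and crowded, and $\mathrm{dis}(X)\ge\mathrm{dis}(C')\ge\mathfrak c$ by (1) and Gruenhage's theorem. $\square$

Where does this stop working for a general countably compact Hausdorff space? There are two places. In (2) we need disjoint *closures*; the Hausdorff property gives only disjoint open sets. If closures may meet, a point of $K$ can lie on several branches and $f$ is not defined. In Steps 3 and 4 we used compactness of $C$, which came from $\omega$-boundedness. The case of regular spaces that are countably compact but not $\omega$-bounded is not settled in these notes. The question concerns Hausdorff spaces, and there the obstruction at (2) turns out to be fatal: in the space built below, the closures of *any* two non-empty open sets meet.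

## Few discrete pieces force compactness

Without separation of closures, what lower bound remains? Gruenhage's theorem applies as soon as $X$ itself is compact. The next lemma shows that a covering by few discrete sets makes it compact, and it needs only $T_1$.

**Lemma 3.** If $X$ is $T_1$, initially $\kappa$-compact and $\mathrm{dis}(X)\le\kappa$, then $X$ is compact.

*Proof.* Write $X=\bigcup_{\alpha<\kappa}D_\alpha$ with each $D_\alpha$ discrete, possibly empty.

**Step 1: each $D_\alpha$ is open in its closure.** This lets us handle $D_\alpha$ through closed sets. Put $F_\alpha=\overline{D_\alpha}$. For $d\in D_\alpha$ choose an open $O_d$ with $O_d\cap D_\alpha=\{d\}$. Since $O_d$ is open,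
$$O_d\cap F_\alpha\subseteq\overline{O_d\cap D_\alpha}=\overline{\{d\}}=\{d\}.$$
So $D_\alpha=F_\alpha\cap\bigcup_{d\in D_\alpha}O_d$ is open in $F_\alpha$, and $G_\alpha=F_\alpha\setminus D_\alpha$ is closed in $X$.

**Step 2: maximal families of closed sets.** By Zorn's lemma every family of closed sets with FIP extends to a maximal one, so it suffices to show $\bigcap\mathcal F\neq\emptyset$ for each maximal family $\mathcal F$ of closed sets with FIP. By maximality, finite intersections of members of $\mathcal F$ belong to $\mathcal F$. Hence a closed set $H$ that meets every member of $\mathcal F$ belongs to $\mathcal F$, since $\mathcal F\cup\{H\}$ then has FIP. Moreover,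
$$\text{if }\mathcal G\subseteq\mathcal F\text{ is non-empty and }|\mathcal G|\le\kappa,\text{ then }\textstyle\bigcap\mathcal G\in\mathcal F. \tag{3}$$
Indeed, for $H\in\mathcal F$ the family $\mathcal G\cup\{H\}$ has FIP and size $\le\kappa$, so $H\cap\bigcap\mathcal G\ne\emptyset$ by initial $\kappa$-compactness. Thus the closed set $\bigcap\mathcal G$ meets every member of $\mathcal F$.

**Step 3: if $\bigcap\mathcal F=\emptyset$, each $D_\alpha$ is missed by some $H_\alpha\in\mathcal F$.** If $F_\alpha\notin\mathcal F$, then some $H_\alpha\in\mathcal F$ misses $F_\alpha\supseteq D_\alpha$. If $G_\alpha\in\mathcal F$, take $H_\alpha=G_\alpha$. In the remaining case $F_\alpha\in\mathcal F$ and $G_\alpha\notin\mathcal F$, so some $H\in\mathcal F$ misses $G_\alpha$. Then $E=H\cap F_\alpha$ belongs to $\mathcal F$, is closed in $X$, and is contained in the discrete set $D_\alpha$. Every subset of $E$ is closed in $E$, hence in $X$. If $E$ were infinite, with distinct points $e_0,e_1,\dots$, the closed sets $\{e_k:k\ge n\}$ would have FIP and empty intersection, against countable compactness. So $E$ is finite. Among the sets $F\cap E$ with $F\in\mathcal F$, all of which are non-empty, choose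 one of least size, $F_0\cap E$. For every $F\in\mathcal F$ we have $F\cap F_0\in\mathcal F$, so by minimality $F\cap F_0\cap E=F_0\cap E$. Thus $\emptyset\ne F_0\cap E\subseteq\bigcap\mathcal F$, contradicting $\bigcap\mathcal F=\emptyset$. So this case does not occur.

**Step 4: the contradiction.** If $\bigcap\mathcal F=\emptyset$, then $\bigcap_{\alpha<\kappa}H_\alpha\in\mathcal F$ by (3), so it is non-empty. But it misses $\bigcup_{\alpha<\kappa}D_\alpha=X$. Hence $\bigcap\mathcal F\ne\emptyset$. $\square$

**Corollary 1.** If $X$ is a non-empty initially $\kappa$-compact crowded Hausdorff space, then $\mathrm{dis}(X)\ge\min(\kappa^+,\mathfrak c)$.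

*Proof.* If $\mathrm{dis}(X)\le\kappa$, then $X$ is compact by Lemma 3, so $\mathrm{dis}(X)\ge\mathfrak c$ by Gruenhage's theorem. Otherwise $\mathrm{dis}(X)\ge\kappa^+$. $\square$

For $\kappa=\omega$ this gives $\mathrm{dis}(X)\ge\omega_1$, and under CH the guess is true. If CH fails, (1) tells us what would refute it: *any* non-empty countably compact crowded Hausdorff space with only $\omega_1$ points. We need not think about discrete sets any more.

## Finite sets of ordinals: a crowded topology without limits

Fix an infinite cardinal $\kappa$ and let $\mu=\kappa^+$; for Theorem 1 think of $\kappa=\omega$, $\mu=\omega_1$. We look for a crowded space with $\mu$ points in which small sets have accumulation points. Intervals are intervals of ordinals.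

A first attempt: take all non-empty finite $s\subseteq\mu$, and let $u$ be close to $s$ if $u$ is $s$ together with some very large ordinals. That is, use the basic sets $\{u:u\cap[0,\beta]=s\}$ with $\max s\le\beta<\mu$. The space is crowded, because $s\cup\{\alpha\}$ lies in this set for every $\alpha>\beta$. It is Hausdorff, because for $s\ne t$ and $\beta\ge\max(s\cup t)$ a common $u$ would give $s=u\cap[0,\beta]=t$. But it is far from countably compact. Let $A$ be an infinite family of non-empty finite subsets of some $[0,\beta_0]$. If $\beta\ge\beta_0$ and $\beta\ge\max s$, then a member $w$ of $A$ with $w\cap[0,\beta]=s$ equals $s$. So every point has a neighborhood containing at most one member of $A$, and $A$ has no accumulation point. The failure is already visible for $\{0\},\{1\},\{2\},\dots$.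

This sequence needs a limit, and the natural candidate is $\{\omega\}$. So a limit ordinal $\delta$ in a point $s$ should not be read as "$u$ contains $\delta$" but as "$u$ has an element just below $\delta$, or equal to $\delta$". What about the elements of $u$ further below? The sets $\{0,n\}$ and $\{1,n\}$ need limits too, as do the sets $\{n,\omega+n\}$. We decide to *forget everything below $\delta$*: all sets with an element just below $\delta$ and with $q$ as their part above $\delta$ are close to $\{\delta\}\cup q$.

Forgetting has a price. Suppose that we keep the point $\{0,\omega\}$. It has an element in every interval $(\gamma,\omega]$ and nothing above $\omega$, so it would lie in every neighborhood of $\{\omega\}$, and the space would not even be $T_1$. The cure is to admit a limit ordinal only as the *minimum* of a point, where there is nothing below it to forget.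

## The space $X_\mu$

Let $L$ be the set of limit ordinals $\delta$ with $0<\delta<\mu$, and let $I=\mu\setminus L$, which consists of zero and the successors. Put
$$X_\mu=\{s\subseteq\mu:\ s\text{ finite, non-empty},\ s\setminus\{\min s\}\subseteq I\}.$$
Basic neighborhoods of $s$ are as follows, always with $\max s\le\beta<\mu$:

* if $\min s\in I$: $\;W(s;\beta)=\{u\in X_\mu:\ u\cap[0,\beta]=s\}$;
* if $\min s=\delta\in L$, write $s=\{\delta\}\cup q$ with $q\subseteq I\cap(\delta,\mu)$; for $\gamma<\delta$ let
$$W(s;\gamma,\beta)=\{u\in X_\mu:\ u\cap(\delta,\beta]=q,\ u\cap(\gamma,\delta]\ne\emptyset\}.$$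

Each $s$ lies in its own basic neighborhoods. They shrink as $\beta$ and $\gamma$ increase, because $\max s\le\beta$. So the basic neighborhoods of a fixed $s$ are downward directed.

*Examples for $\mu=\omega_1$.* The points $\{n\}$ converge to $\{\omega\}$, and so do the points $\{0,n\}$. The points $\{n,\omega+1\}$ converge to $\{\omega,\omega+1\}$: a member of $W(\{\omega,\omega+1\};\gamma,\beta)$ is a $u$ with $u\cap(\omega,\beta]=\{\omega+1\}$ and an element in $(\gamma,\omega]$, and $\{n,\omega+1\}$ qualifies when $n>\gamma$. The points $\{n,\omega+n\}$, $n\ge1$, converge to $\{\omega\cdot2\}$.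

*The piece inside $[0,\omega]$.* The points $s\subseteq[0,\omega]$ are the non-empty finite subsets of $\omega$ and the single point $\{\omega\}$. Within this piece a finite $s\subseteq\omega$ is isolated, since $u\subseteq[0,\omega]$ and $u\in W(s;\omega)$ give $u=s$. The trace of $W(\{\omega\};\gamma,\beta)$ misses only the non-empty subsets of $[0,\gamma]$, which are finitely many. So the piece is a convergent sequence, and compact. In the full space $X_{\omega_1}$ none of its points is isolated.

**Lemma 4.** The basic sets form a base of a topology on $X_\mu$, in which the basic neighborhoods of $s$ form a neighborhood base at $s$.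

*Proof.* Since the basic neighborhoods of a point are downward directed, it suffices to show that if $u$ lies in a basic set $W$, then some basic neighborhood of $u$ is contained in $W$.

*Let $W=W(s;\beta)$ with $\min s\in I$.* Here $u\cap[0,\beta]=s\ne\emptyset$, so $\min u=\min s\in I$. Take $\beta'\ge\max u,\beta$. If $w\in W(u;\beta')$, then $w\cap[0,\beta']=u$, hence $w\cap[0,\beta]=u\cap[0,\beta]=s$.

*Let $W=W(s;\gamma,\beta)$ with $s=\{\delta\}\cup q$.* Take $\beta'\ge\max u,\beta$, and note $\delta\le\beta\le\beta'$.

Suppose $\min u\in I$. If $w\in W(u;\beta')$, then $w\cap[0,\beta']=u$, so $w\cap(\delta,\beta]=u\cap(\delta,\beta]=q$ and $w\cap(\gamma,\delta]=u\cap(\gamma,\delta]\ne\emptyset$.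

Suppose $\min u=\varepsilon\in L$. As $u\cap(\gamma,\delta]\neq\emptyset$, we have $\varepsilon\le\delta$. For any $\gamma'<\varepsilon$, a member $w$ of $W(u;\gamma',\beta')$ satisfies $w\cap(\varepsilon,\beta']=u\cap(\varepsilon,\beta']$. Since $(\delta,\beta]\subseteq(\varepsilon,\beta']$, it follows that $w\cap(\delta,\beta]=u\cap(\delta,\beta]=q$. It remains to get $w\cap(\gamma,\delta]\ne\emptyset$. If $\varepsilon>\gamma$, choose $\gamma'$ with $\gamma\le\gamma'<\varepsilon$; then $\emptyset\ne w\cap(\gamma',\varepsilon]\subseteq w\cap(\gamma,\delta]$. If $\varepsilon\le\gamma$, choose any $\gamma'<\varepsilon$; then $(\gamma,\delta]\subseteq(\varepsilon,\beta']$, so $w\cap(\gamma,\delta]=u\cap(\gamma,\delta]\ne\emptyset$. $\square$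

**Lemma 5.** $X_\mu$ is crowded and Hausdorff.

*Proof.* *Crowded.* Given a basic neighborhood of $s$ with parameter $\beta$, every $\alpha\in I$ with $\alpha>\beta$ gives a point $s\cup\{\alpha\}\in X_\mu$ different from $s$. It lies in the neighborhood, because it agrees with $s$ on $[0,\beta]$ and the defining conditions look only at $[0,\beta]$.

*Hausdorff.* Let $s\ne t$ and $\beta\ge\max(s\cup t)$. Up to exchanging $s$ and $t$ there are four cases.

(i) $\min s,\min t\in I$. A common $u$ of $W(s;\beta)$ and $W(t;\beta)$ would give $s=u\cap[0,\beta]=t$.

(ii) $s=\{\delta\}\cup q$ with $\delta\in L$, and $\min t\in I$. Then $t\subseteq I$, so $\delta\notin t$. Since $t$ is finite and $\delta$ is a limit, we can choose $\gamma<\delta$ with $t\cap\delta\subseteq[0,\gamma]$. If $u\in W(s;\gamma,\beta)\cap W(t;\beta)$, then $u\cap(\gamma,\delta]=t\cap(\gamma,\delta]=\emptyset$, a contradiction.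

(iii) $s=\{\delta\}\cup q$ and $t=\{\delta\}\cup r$ with the same $\delta\in L$, and $q\ne r$. For any $\gamma<\delta$, a common $u$ of $W(s;\gamma,\beta)$ and $W(t;\gamma,\beta)$ would give $q=u\cap(\delta,\beta]=r$.

(iv) $s=\{\delta\}\cup q$, $t=\{\varepsilon\}\cup r$ with $\varepsilon<\delta$ both in $L$. Since $r\subseteq I$, $\delta\notin r$; this is where we use that limits are admitted only as minima. Choose $\gamma$ with $\varepsilon\le\gamma<\delta$ and $r\cap\delta\subseteq[0,\gamma]$, and any $\gamma'<\varepsilon$. If $u\in W(s;\gamma,\beta)\cap W(t;\gamma',\beta)$, then $u\cap(\varepsilon,\beta]=r$. As $(\gamma,\delta]\subseteq(\varepsilon,\beta]$, we get $u\cap(\gamma,\delta]=r\cap(\gamma,\delta]=\emptyset$, a contradiction. $\square$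

**Remark.** The closures of any two non-empty open subsets of $X_\mu$ meet, so $X_\mu$ is not Urysohn, and Step 1 of the Cantor scheme cannot even start. To see this, consider a basic neighborhood $W$ of $s$ with parameter $\beta$, and $\eta\in L$ with $\eta>\beta$. Given a neighborhood $W(\{\eta\};\gamma,\beta')$, pick a successor $\alpha$ with $\max(\gamma,\beta)<\alpha<\eta$. Then $s\cup\{\alpha\}\in W$ as in Lemma 5. Also $s\cup\{\alpha\}$ has no element above $\eta$ and has the element $\alpha\in(\gamma,\eta]$, so it is in $W(\{\eta\};\gamma,\beta')$. Hence $\{\eta\}\in\overline W$. For two basic sets, take $\eta$ above both parameters.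

## Accumulation points from the least stabilizing ordinal

We now show that the added points suffice. The idea is to look at a family $B$ of finite sets from above. Above a high enough ordinal all its members look the same. The least ordinal $\delta$ above which few patterns occur is the place where the members of $B$ bunch up, and $\{\delta\}$ together with the common pattern above $\delta$ is the accumulation point. As usual, $\delta=\{\xi:\xi<\delta\}$, so $s\setminus\delta$ is the part of $s$ in $[\delta,\mu)$.

**Lemma 6.** Let $\lambda\le\kappa$ be an infinite regular cardinal and $A\subseteq X_\mu$ with $|A|=\lambda$. Then there are $B\subseteq A$ with $|B|=\lambda$ and $t\in X_\mu$ such that every neighborhood of $t$ contains all but fewer than $\lambda$ members of $B$.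

*Proof.*

**Step 1: choosing $B$ and $\delta$.** For $B\subseteq A$ of size $\lambda$, let $\delta(B)$ be the least $\delta$ with $|\{s\setminus\delta:s\in B\}|<\lambda$. It exists and is below $\mu$: the set $\bigcup A$ has size $\le\kappa$, so it is bounded in the regular cardinal $\mu$, and for $\delta<\mu$ above it $s\setminus\delta=\emptyset$ for all $s\in A$. If $B'\subseteq B$ has size $\lambda$, then $\delta(B')\le\delta(B)$. Choose $B$ with $\delta=\delta(B)$ minimal among all $B\subseteq A$ of size $\lambda$. Then every subset of $B$ of size $\lambda$ again has the value $\delta$.

**Step 2: one pattern above $\delta$.** The map $s\mapsto s\setminus\delta$ takes fewer than $\lambda$ values on $B$. By regularity of $\lambda$ one value $q$ is taken $\lambda$ times. Shrink $B$ so that $s\setminus\delta=q$ for all $s\in B$. If $s\cap\delta=\emptyset$ then $s=q$, so this happens for at most one $s\in B$; discard it.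

**Step 3: $\delta$ is a limit.** We have $\delta\ne0$, since $s\setminus0=s$ takes $\lambda$ values on $B$. If $\delta=\gamma+1$, then $\{s\setminus\gamma:s\in B\}\subseteq\{q,q\cup\{\gamma\}\}$ is finite, so $\delta(B)\le\gamma$, a contradiction. Hence $\delta\in L$.

**Step 4: the point $t$.** For $s\in B$ we have $\min s<\delta$, so $q=s\setminus\delta\subseteq s\setminus\{\min s\}\subseteq I$. As $\delta\in L$, $\delta\notin q$. So $q\subseteq I\cap(\delta,\mu)$ and $t=\{\delta\}\cup q\in X_\mu$.

**Step 5: convergence.** Consider $W(t;\gamma,\beta)$. Every $s\in B$ satisfies $s\cap(\delta,\beta]=q$, because $s\setminus\delta=q$, $\delta\notin q$ and $\beta\ge\max t$. So $s\in W(t;\gamma,\beta)$ as soon as $s\cap(\gamma,\delta)\ne\emptyset$. Let $B''$ be the set of the remaining $s\in B$; for them $s\setminus(\gamma+1)=q$. If $|B''|=\lambda$, then $\delta(B'')\le\gamma+1<\delta$, contradicting the minimality in Step 1. So $|B''|<\lambda$. $\square$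

For $\kappa=\lambda=\omega$ the lemma says that every infinite subset of $X_{\omega_1}$ contains a sequence converging in $X_{\omega_1}$; so $X_{\omega_1}$ is countably compact.

**Lemma 7.** $X_\mu$ is initially $\kappa$-compact.

*Proof.* Suppose not. The plan is to turn a smallest bad cover into a set $A$ that contradicts Lemma 6.

**Step 1: the size of a smallest bad cover is regular.** Let $\lambda\le\kappa$ be the least size of an open cover without a finite subcover, and let $\{V_i:i<\lambda\}$ be such a cover. Clearly $\lambda$ is infinite. There is no subcover of size $<\lambda$, since by minimality of $\lambda$ it would have a finite subcover. Put $U_\alpha=\bigcup_{i<\alpha}V_i$ for $\alpha<\lambda$; then $U_\alpha\ne X_\mu$. If $\lambda$ were singular, let $\langle\lambda_j:j<\mathrm{cf}\,\lambda\rangle$ be increasing and cofinal in $\lambda$. The open cover $\{U_{\lambda_j}:j<\mathrm{cf}\,\lambda\}$ has fewer than $\lambda$ members, hence a finite subcover. As the $U_{\lambda_j}$ increase, some $U_{\lambda_j}$ is $X_\mu$, a contradiction. So $\lambda$ is regular.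

**Step 2: the set $A$.** The $U_\alpha$ form an increasing open cover (every $V_i$ is contained in $U_{i+1}$). Pick $x_\alpha\notin U_\alpha$ for $\alpha<\lambda$. If $x\in U_\alpha$ and $x=x_\xi$, then $\xi<\alpha$, since $U_\alpha\subseteq U_\xi$ for $\xi\ge\alpha$. So each point equals $x_\xi$ for fewer than $\lambda$ indices $\xi$, and by regularity $A=\{x_\alpha:\alpha<\lambda\}$ has size $\lambda$.

**Step 3: the contradiction.** Take $B$ and $t$ from Lemma 6, and $\alpha$ with $t\in U_\alpha$. Then $U_\alpha$ contains all but fewer than $\lambda$ of the $\lambda$ members of $B$, hence $\lambda$ points of $A$. But $A\cap U_\alpha\subseteq\{x_\xi:\xi<\alpha\}$ has size $<\lambda$. $\square$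

**Lemma 8.** $X_\mu$ is $\kappa$-bounded.

*Proof.* We exhibit small compact sets that capture all sets of size $\le\kappa$. For $\beta<\mu$ let $Z_\beta=\{s\in X_\mu:s\subseteq[0,\beta]\}$.

**Step 1: $Z_\beta$ is closed.** Let $s\notin Z_\beta$ and pick $\xi\in s$ with $\xi>\beta$. If $\min s\in I$, every member of $W(s;\max s)$ contains $s$ and so contains $\xi$. If $s=\{\delta\}\cup q$ and $\xi\in q$, every member of any basic neighborhood of $s$ contains $q$ and so contains $\xi$. If $\xi=\delta$, then $\beta<\delta$, and every member of $W(s;\beta,\max s)$ has an element in $(\beta,\delta]$. In each case $s$ has a neighborhood disjoint from $Z_\beta$.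

**Step 2: $Z_\beta$ is compact.** It has at most $\kappa$ points, since $|[0,\beta]|\le\kappa$. So any cover of $Z_\beta$ by open sets of $X_\mu$ has a subcover of size $\le\kappa$. Adding the open set $X_\mu\setminus Z_\beta$ gives an open cover of $X_\mu$ of size $\le\kappa$, which has a finite subcover by Lemma 7.

**Step 3: capture.** If $A\subseteq X_\mu$ and $|A|\le\kappa$, then $\bigcup A$ has size $\le\kappa$, so it is bounded in $\mu$, and $A\subseteq Z_\beta$ for some $\beta<\mu$. Then $\overline A$ is a closed subset of the compact set $Z_\beta$, hence compact. $\square$

## $\mathrm{dis}(X_\mu)=\kappa^+$, and the equivalence with CH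

**Lemma 9.** $|X_\mu|=\mathrm{dis}(X_\mu)=\mu=\kappa^+$.

*Proof.* There are $\mu$ finite subsets of $\mu$, and all singletons are in $X_\mu$; so $|X_\mu|=\mu$ and $\mathrm{dis}(X_\mu)\le\mu$ by (1). For the lower bound we show that $X_\mu$ is not compact and use Lemma 3. If $\min s\in I$ and $\{\alpha\}\in W(s;\beta)$, then $\{\alpha\}\cap[0,\beta]=s\ne\emptyset$, so $\alpha\le\beta$. If $\min s=\delta\in L$ and $\{\alpha\}\in W(s;\gamma,\beta)$, then $\alpha\in(\gamma,\delta]$, so $\alpha\le\delta\le\beta$. Thus finitely many basic sets cannot contain all points $\{\alpha\}$, $\alpha\in I$, and the cover of $X_\mu$ by all basic sets has no finite subcover. Since $X_\mu$ is $T_1$ and initially $\kappa$-compact, Lemma 3 gives $\mathrm{dis}(X_\mu)>\kappa$. $\square$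

*Proof of Theorem 1.* Take $\kappa=\omega$. By Lemmas 5, 7, 8 and 9, $X_{\omega_1}$ is crowded, Hausdorff, countably compact, even $\omega$-bounded, and $|X_{\omega_1}|=\mathrm{dis}(X_{\omega_1})=\omega_1$. Corollary 1 with $\kappa=\omega$ gives $\mathrm{dis}(X)\ge\min(\omega_1,\mathfrak c)=\omega_1$ for every non-empty countably compact crowded Hausdorff $X$. If CH holds, this says $\mathrm{dis}(X)\ge\mathfrak c$, so the statement in the theorem is true. If CH fails, $\mathrm{dis}(X_{\omega_1})=\omega_1<\mathfrak c$, so it is false. Thus the statement is equivalent to CH. As CH is not provable in ZFC, neither is the statement. $\square$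

## Realizing every $\lambda\ge\min(\kappa^+,\mathfrak c)$

*Proof of Theorem 2.* (b)$\Rightarrow$(a) is Lemma 2, and (a)$\Rightarrow$(c) is Corollary 1.

(c)$\Rightarrow$(b). Let $\lambda\ge\min(\kappa^+,\mathfrak c)$; in particular $\lambda$ is uncountable. We multiply a crowded space with at most $\lambda$ points by the compact space $\lambda+1$, which by Lemma 1 pushes $\mathrm{dis}$ up to $\lambda$.

**Step 1: the space.** If $\lambda\ge\kappa^+$, let $P=X_{\kappa^+}$. Otherwise $\lambda<\kappa^+$, so $\lambda\ge\mathfrak c$, and we let $P=2^\omega$. In both cases $P$ is non-empty, Hausdorff, crowded and $\kappa$-bounded (by Lemmas 5 and 8 in the first case; $2^\omega$ is compact), and $|P|\le\lambda$. Put $Y=P\times(\lambda+1)$ with the order topology on $\lambda+1$.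

**Step 2: $Y$ is crowded and $\kappa$-bounded.** It is Hausdorff. It is crowded, since an isolated point of $Y$ would have an isolated first coordinate in $P$. Let $A\subseteq Y$ with $|A|\le\kappa$, and let $\pi_1$ be the projection to $P$. Then $\overline{\pi_1[A]}$ is compact, so $\overline{\pi_1[A]}\times(\lambda+1)$ is compact. It is closed and contains $A$, so it contains $\overline A$, which is therefore compact.

**Step 3: the value of $\mathrm{dis}$.** $Y$ contains a copy of $\lambda+1$, namely $\{p\}\times(\lambda+1)$ for any $p\in P$, and $|Y|=|P|\cdot\lambda=\lambda$. By Lemma 1 and (1),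
$$\lambda\le\mathrm{dis}(\lambda+1)\le\mathrm{dis}(Y)\le|Y|=\lambda.$$

This proves the equivalence. For the first supplement: if $\kappa^+\ge\mathfrak c$, then $\min(\kappa^+,\mathfrak c)=\mathfrak c$, and by (c) all values of $\mathrm{dis}$ on the spaces in (a), and likewise in (b), are $\ge\mathfrak c$. If $\kappa^+<\mathfrak c$, then $\lambda=\kappa^+$ satisfies (c), so some non-empty $\kappa$-bounded (hence initially $\kappa$-compact) crowded space has $\mathrm{dis}=\kappa^+<\mathfrak c$. For the second supplement take $\kappa=\omega$: initially $\omega$-compact means countably compact, $\min(\omega_1,\mathfrak c)=\omega_1$, and so the values are exactly the cardinals $\lambda\ge\omega_1$. $\square$
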